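# Short horizontal progressions in the golden L orbit

## 1. The orbit, and horizontal progressions with gap $1/\phi$

Let $\phi=\frac{1+\sqrt5}{2}$, so that $\phi^2=\phi+1$. We shall use the first few powers constantly:
$$\phi^3=2\phi+1,\quad \phi^4=3\phi+2,\quad \phi^{-1}=\phi-1,\quad \phi^{-2}=2-\phi,\quad \phi^{-3}=2\phi-3 .$$
Consider the four matrices of determinant $1$
$$\sigma_0=\begin{pmatrix}1&\phi\\0&1\end{pmatrix},\quad \sigma_1=\begin{pmatrix}\phi&\phi\\1&\phi\end{pmatrix},\quad \sigma_2=\begin{pmatrix}\phi&1\\\phi&\phi\end{pmatrix},\quad \sigma_3=\begin{pmatrix}1&0\\\phi&1\end{pmatrix},$$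
the group $\Gamma=\langle\sigma_0,\sigma_1,\sigma_2,\sigma_3\rangle\subset SL_2(\mathbb R)$, and the orbit
$$S=\{\gamma e_1:\gamma\in\Gamma\}\subset\mathbb R^2,\qquad e_1=\binom10,\quad e_2=\binom01 .$$
The group $\Gamma$ is the Veech group of the "golden L" translation surface. It is a non-arithmetic lattice in $SL_2(\mathbb R)$, and it is in fact generated by $\sigma_0$ and $\sigma_3$ alone. The proofs of the theorems below use neither of these facts; discreteness of $\Gamma$ enters only in two remarks.

A set in the plane is *discrete* if every bounded region contains finitely many of its points, and *uniformly discrete* if there is a $\delta>0$ such that distinct points are at distance at least $\delta$. On the line, $\mathbb Z$ is uniformly discrete, while $\{m,\,m+\frac1m: m\ge2\}$ is discrete but not uniformly discrete: pairs of points get closer and closer, farther and farther out. It is known that $S$ is discrete but not uniformly discrete. It is also known that for every $\epsilon>0$ there are three distinct points of $S$ on one horizontal line within distance $\epsilon$ of each other.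 The problem, from Sahar Bashan, "On Non-Uniformly Discrete Orbits", arXiv:2409.05935 (2024), is whether three can be replaced by any number $n$: can a horizontal line carry $n$ distinct points of $S$ in a segment shorter than any prescribed $\epsilon$?

First some points of $S$. We compute
$$\sigma_0^{-1}\sigma_1=\begin{pmatrix}0&-1\\1&\phi\end{pmatrix}=:\tau,\qquad r:=\sigma_0^{-1}\sigma_1\sigma_0^{-1}=\begin{pmatrix}0&-1\\1&0\end{pmatrix}. \tag{1}$$
So $e_2=\tau e_1\in S$, and $\Gamma$ contains the rotation $r$ by $90^\circ$. Also, for all integers $a,b$ of any sign,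
$$\sigma_0^a\sigma_3^be_1=\sigma_0^a\binom{1}{b\phi}=\binom{1+ab\,\phi^2}{b\,\phi}\in S. \tag{2}$$

One supply of horizontal progressions is immediate. Since $\sigma_0(x,c)=(x+\phi c,c)$, each point $(x,c)\in S$ with $c\neq0$ lies on an infinite horizontal progression in $S$ with gap $\phi|c|$. For instance $(j\phi,1)=\sigma_0^je_2$. To make this gap small we would need points of $S$ at small nonzero height, and there are none: in Section 4 (Remark A) we shall see that every nonzero coordinate of a point of $S$ has absolute value at least $1$. So $\sigma_0$-translation never gives a gap below $\phi$.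

A different mechanism does better, and one instance can be done entirely by hand.

**Proposition 1.** For every $n\ge1$ there are $x_1,\dots,x_n\in S$ with $x_i-x_j=(i-j)(\phi^{-1},0)$ for all $i,j$.

**Step 1: a point of $S$ in the direction $(\phi,2)$.** We have $\sigma_1e_2=(\phi,\phi)$, and
$$v:=\sigma_2\sigma_1e_2=\sigma_2\binom{\phi}{\phi}=\binom{\phi^2+\phi}{2\phi^2}=\phi^2\binom{\phi}{2}.$$
So $v=\phi^2(\phi,2)\in S$, and $v=ge_1$ with $g=\sigma_2\sigma_1\tau\in\Gamma$.

**Step 2: a progression in $S$ in the direction $(\phi,2)$.** We look for it among the points (2). Put $z_j=\sigma_0^{a_j}\sigma_3^{b_j}e_1$ and ask that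
$$z_i-z_j=\big((a_ib_i-a_jb_j)\phi^2,\ (b_i-b_j)\phi\big)=(i-j)\,\phi\,(\phi,2).$$
This means that $b_j$ increases by $2$ at each step while $a_jb_j$ increases by $1$. Then $b_j-2a_jb_j=b_j(1-2a_j)$ must be a constant $N$. So we want odd divisors $b_1,\dots,b_n$ of one odd integer $N$, in progression with difference $2$. Take
$$b_j=1+2j,\qquad N=\prod_{i=1}^n(1+2i),\qquad a_j=\frac{1-N/b_j}{2}.$$
Since $N/b_j$ is odd, $a_j\in\mathbb Z$. By construction $b_j(1-2a_j)=N$, that is, $a_jb_j=(b_j-N)/2$. Hence $b_i-b_j=2(i-j)$ and $a_ib_i-a_jb_j=i-j$, as wanted.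

**Step 3: pull the progression back to the horizontal.** By Step 1, $\phi(\phi,2)=\phi^{-1}v=\phi^{-1}ge_1$. So $z_i-z_j=(i-j)\phi^{-1}ge_1$. The points $x_j=g^{-1}z_j$ belong to $S$ and satisfy $x_i-x_j=(i-j)\phi^{-1}e_1$. $\blacksquare$

Let us see it for $n=3$. Here $b=(3,5,7)$, $N=105$, $a=(-17,-10,-7)$ and $ab=(-51,-50,-49)$. Multiplying out,
$$g=\begin{pmatrix}\phi^3&2\phi\\2\phi^2&\phi^3\end{pmatrix},\qquad \det g=\phi^3(\phi^3-4)=\phi^3(2\phi-3)=1 .$$
With $z_1=(1-51\phi^2,3\phi)$ and $z_2=(1-50\phi^2,5\phi)$ we get
$$x_1=\binom{\phi^3-51\phi^5-6\phi^2}{105\phi^4-2\phi^2},\qquad x_2=\binom{\phi^3-50\phi^5-10\phi^2}{105\phi^4-2\phi^2}.$$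
The heights agree, and the first coordinates differ by $\phi^5-4\phi^2=\phi^2(\phi^3-4)=\phi^{-1}$.

The gap $1/\phi$ is below $\phi$, but it is fixed. What has to change in order to make it arbitrarily small?

## 2. The gap $\phi^{1-k}$ comes from a point $\phi^k(p\phi,q)$ of $S$

Here is what the proof used. If $v=ge_1\in S$ and $z_1,\dots,z_n\in S$, then
$$z_i-z_j=(i-j)\,t\,v\ \text{ for all } i,j\quad\Longrightarrow\quad x_j:=g^{-1}z_j\in S,\quad x_i-x_j=(i-j)\,t\,e_1. \tag{3}$$
The gap $t$ is the length of one step of the progression $(z_j)$, measured in units of the point $v$ of $S$ on the same ray. In Proposition 1 the step was $\phi(\phi,2)$ and $v$ was $\phi^2(\phi,2)$, whence $t=\phi^{-1}$. If instead the step is $\phi(p\phi,q)$ with positive integers $p,q$, and $v=\lambda(p\phi,q)\in S$ with $\lambda=\phi^k$, then $t=\phi/\lambda=\phi^{1-k}$. So two things suffice: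

1. for all coprime positive $p,q$, arbitrarily long progressions in $S$ with step $\phi(p\phi,q)$;
2. coprime positive $p,q$ and points $\phi^k(p\phi,q)\in S$ with $k$ arbitrarily large.

This is how we shall prove the main result, which answers the problem in the affirmative.

**Theorem 2.** For every $n\in\mathbb N$ and $\epsilon>0$ there are distinct $x_1,\dots,x_n\in S$ on one horizontal line with $\|x_i-x_j\|<\epsilon$ for all $i,j$. They may be taken in arithmetic progression, with common difference $(\phi^{1-k},0)$ for some $k\in\mathbb Z$.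

Item 1 is the divisor trick again (Section 3). Item 2 is the real problem. One naturally tries small cases. Take $p=1$:

| $q$ | point of $S$ | as a product |
|---|---|---|
| $1$ | $(\phi,1)$ | $\sigma_0e_2$ |
| $2$ | $\phi^2(\phi,2)$ | $\sigma_2\sigma_1e_2$ |
| $3$ | $\phi^3(\phi,3)$ | $\sigma_3\sigma_0^2\sigma_1e_2$ |
| $4$ | $\phi^2(\phi,4)$ | $\sigma_3\sigma_1\sigma_3e_1$ |
| $5$ | $\phi^6(\phi,5)$ | $\sigma_3\sigma_2\sigma_3^3\sigma_0\sigma_1e_2$ |

Each line is a direct multiplication. For $q=5$, starting from $\sigma_1e_2=(\phi,\phi)$, the successive vectors are $(\phi^3,\phi)$ after $\sigma_0$; $(\phi^3,\phi+3\phi^4)=(\phi^3,2\phi^5)$ after $\sigma_3^3$, since $\phi+3\phi^4=10\phi+6$ and $\phi^5=5\phi+3$; then $(\phi^4+2\phi^5,\ \phi^4+2\phi^6)=(\phi^7,\ 19\phi+12)$ after $\sigma_2$; and finally $(\phi^7,\ \phi^8+19\phi+12)=(\phi^7,40\phi+25)=\phi^6(\phi,5)$ after $\sigma_3$. This already gives gap $\phi^{-5}$. But the exponents $0,2,3,2,6$ are not monotone, and the table does not show that they are unbounded.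

To see what governs $k$, use Galois conjugation $s\mapsto s'$ on $\mathbb Q(\sqrt5)$, which sends $\phi$ to $\phi'=-1/\phi$. For $v=\lambda(p\phi,q)$ with $\lambda=\phi^k$, the conjugate is $v'=\pm\lambda^{-1}(-p/\phi,\,q)$. The vectors $(p\phi,q)$ and $(-p/\phi,q)$ have comparable size. So $\lambda^2$ is, up to a bounded factor, the ratio $\|v\|/\|v'\|$. Item 2 asks for points of $S$ that are much larger than their conjugates and lie on a ray through some $(p\phi,q)$. Two attempts show that these conditions must be met together.

* Powers of one generator keep the ray but not the size: $\sigma_0^me_2=(m\phi,1)$ has the right form for every $m\ge 1$, but always with $\lambda=1$.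
* Powers of $L=\sigma_0\sigma_3$ will be seen to give the size, but they miss the ray: $Le_1=(1+\phi^2,\phi)=(\phi+2,\phi)$ has coordinate ratio $1+2/\phi=2\phi-1$, and $(2\phi-1)/\phi=3-\phi$ is irrational. So this ray contains no $(p\phi,q)$.

The way out is to fix the ray first. The cone $L^m(C)$, where $C$ is the closed first quadrant without $0$, contains some $(p\phi,q)$ because these directions are dense. If we know that this ray carries a point of $S$, and that this point is $L^m$ applied to a controlled vector, then the size of $L^m$ decides the matter. So we need to know that every vector of $\mathbb Z[\phi]^2\cap C$ lies on a ray through a point of $S$. That is Section 4.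

## 3. Long progressions in the direction $(p\phi,q)$

**Lemma 3.** For all positive coprime integers $p,q$ and all $n\ge1$ there are $z_1,\dots,z_n\in S$ with $z_i-z_j=(i-j)\,\phi\,(p\phi,q)$ for all $i,j$.

**Step 1: turn the requirement into divisors of one integer.** With $z_j=\sigma_0^{a_j}\sigma_3^{b_j}e_1$ and (2), we need $b_i-b_j=q(i-j)$ and $a_ib_i-a_jb_j=p(i-j)$. Then $b_j(p-qa_j)$ must be a constant $N$. So the $b_j$ should be divisors of $N$ in progression with difference $q$, and each cofactor $N/b_j$ should be congruent to $p$ modulo $q$.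

**Step 2: choose them.** Put
$$b_j=1+qj,\qquad N=p\prod_{i=1}^n(1+qi),\qquad a_j=\frac{p-N/b_j}{q}\qquad(1\le j\le n).$$
Then $N/b_j=p\prod_{i\ne j}(1+qi)\equiv p\pmod q$, so $a_j\in\mathbb Z$.

**Step 3: verify.** We have $b_j(p-qa_j)=N$, so $a_jb_j=(pb_j-N)/q$. Hence $b_i-b_j=q(i-j)$ and $a_ib_i-a_jb_j=p(b_i-b_j)/q=p(i-j)$. By (2),
$$z_i-z_j=\big((a_ib_i-a_jb_j)\phi^2,(b_i-b_j)\phi\big)=(i-j)(p\phi^2,q\phi)=(i-j)\,\phi\,(p\phi,q).\qquad\blacksquare$$

## 4. Subdividing the quadrant: every vector of $\mathbb Z[\phi]^2\cap C$ is a multiple of a point of $S$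

Write $K=\mathbb Q(\sqrt5)$ and $\mathcal O=\mathbb Z[\phi]=\{a+b\phi:a,b\in\mathbb Z\}$. Conjugation acts on $\mathcal O$ by $(a+b\phi)'=a-b/\phi$, and we apply it entrywise to vectors and matrices; it respects sums and products. Write $\|(x,y)\|_1=|x|+|y|$ and $C=\{(x,y)\neq0:x,y\ge0\}$.

**Units.** The units of $\mathcal O$ are $\pm\phi^k$, $k\in\mathbb Z$. Let $s=a+b\phi>1$ be a unit. Its norm $ss'$ is $\pm1$, so $|s'|<1$. Then $b\sqrt5=s-s'>0$ gives $b\ge1$, and $a=s'+b/\phi>-1$ gives $a\ge0$. So $s\ge\phi$. For any positive unit $s$, choose $k$ with $1\le s\phi^{-k}<\phi$; the unit $s\phi^{-k}$ must be $1$.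

**Non-negative elements.** Let $\mathcal N=\{a+b\phi:a,b\in\mathbb Z_{\ge0}\}$. It is closed under addition and, because $\phi^2=\phi+1$, under multiplication. For $s=a+b\phi\in\mathcal N$,
$$|s'|=|a-b/\phi|\le a+b\phi=s. \tag{4}$$
Positivity of coefficients is a stronger condition than positivity: $\phi^{-1}=\phi-1>0$ is in $\mathcal O$ but not in $\mathcal N$, and its conjugate $-\phi$ is larger in absolute value.

**Words.** A *word* is a possibly empty product of the $\sigma_i$ (no inverses). A word has entries in $\mathcal N$ and determinant $1$.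

**The four sectors.** The columns of $\sigma_0,\sigma_1,\sigma_2,\sigma_3$ are $(1,0),(\phi,1)$; then $(\phi,1),(\phi,\phi)$; then $(\phi,\phi),(1,\phi)$; then $(1,\phi),(0,1)$. So the sectors $\sigma_i(C)$ are adjacent and fill the quadrant:
$$C=\sigma_0(C)\cup\sigma_1(C)\cup\sigma_2(C)\cup\sigma_3(C). \tag{5}$$

This gives a continued fraction algorithm: find a sector containing the vector, apply the inverse of its matrix, repeat. For example, $(\phi,3)$ lies in $\sigma_3(C)$, and
$$\binom{\phi}{3}\xrightarrow{\ \sigma_3^{-1}\ }\binom{\phi}{3-\phi^2}=\binom{\phi}{\phi^{-2}}\xrightarrow{\ \sigma_0^{-1}\ }\binom{1}{\phi^{-2}}\xrightarrow{\ \sigma_0^{-1}\ }\binom{\phi^{-2}}{\phi^{-2}}=\phi^{-3}\binom{\phi}{\phi}\xrightarrow{\ \sigma_1^{-1}\ }\phi^{-3}e_2 .$$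
This is how the line $q=3$ of the table was found.

**Lemma 4.** Every $u\in\mathcal O^2\cap C$ has the form $u=c\,Me_i$ with $M$ a word, $i\in\{1,2\}$, $c\in\mathcal O$, $c>0$.

This is known (e.g. Leutbecher 1967); here is a complete proof. The question is only whether the algorithm stops. The plan: if it does not stop, then the vectors, taken up to units, run through a finite set, so they repeat; a repetition forces the trace of some word to equal its conjugate up to sign; and traces of words do not allow this.

**Step 1: set up the algorithm.** Put $u_0=u$. Given $u_n=(x_n,y_n)\in\mathcal O^2\cap C$: if $u_n$ lies on a coordinate axis, stop. Otherwise choose $i_{n+1}$ with $u_n\in\sigma_{i_{n+1}}(C)$, possible by (5), and set $u_{n+1}=\sigma_{i_{n+1}}^{-1}u_n$. This is in $C$ by choice, and in $\mathcal O^2$ because $\sigma_i^{-1}$ has entries in $\mathcal O$. With the word $M_n=\sigma_{i_1}\cdots\sigma_{i_n}$ we have $u=M_nu_n$. If the process stops at $u_n=ce_i$, then $c\in\mathcal O$, $c>0$ and $u=c\,M_ne_i$, as wanted. From now on suppose that it never stops. Then all $x_n,y_n$ are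 positive.

**Step 2: show that $u_n$ is far from the axes infinitely often.** We claim that $\frac13\le x_n/y_n\le3$ for infinitely many $n$. If $i_{n+1}\in\{1,2\}$, then $u_n\in\sigma_1(C)\cup\sigma_2(C)$, so $x_n/y_n\in[1/\phi,\phi]$. If this happens infinitely often we are done. Otherwise $i_n\in\{0,3\}$ for all large $n$. The sequence is not eventually constantly $0$: then $y_n$ would eventually be a positive constant, while $x_n$ drops by $\phi y_n$ at each step and would become negative. By symmetry it is not eventually constantly $3$. So $i_{n+1}=0$, $i_{n+2}=3$ for infinitely many $n$. For such $n$, $u_{n+1}\in\sigma_3(C)$ means $x_{n+1}\le y_{n+1}/\phi$, and $u_n=\sigma_0u_{n+1}=(x_{n+1}+\phi y_{n+1},\,y_{n+1})$. Hence $x_n/y_n\in[\phi,\phi+1/\phi]=[\phi,\sqrt5]\subset[\frac13,3]$.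

**Step 3: bound $\|u_n\|_1\|u_n'\|_1$ for these $n$.** Let $s(M_n)$ be the sum of the entries of $M_n$. All entries are non-negative and $u=M_nu_n$, so
$$\|u\|_1\ge s(M_n)\min(x_n,y_n)\ge\tfrac14\,s(M_n)\,\|u_n\|_1 ,$$
where the last inequality holds because the larger coordinate is at most $3$ times the smaller one. On the conjugate side, $u_n'=(M_n^{-1})'u'$. As $\det M_n=1$, the entries of $M_n^{-1}$ are, up to sign and position, those of $M_n$, and by (4) their conjugates are no larger in absolute value. So $\|u_n'\|_1\le s(M_n)\|u'\|_1$. The factor $s(M_n)$ cancels: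
$$\|u_n\|_1\,\|u_n'\|_1\le B:=4\,\|u\|_1\,\|u'\|_1 .$$

**Step 4: find a repetition up to a unit.** For each such $n$ choose $k_n\in\mathbb Z$ with $1\le\|\phi^{k_n}u_n\|_1<\phi$. As $|(\phi^{k_n})'|=\phi^{-k_n}$, the product of the two norms does not change when $u_n$ is replaced by $\phi^{k_n}u_n$. So $\|(\phi^{k_n}u_n)'\|_1\le B$. Only finitely many $s=a+b\phi\in\mathcal O$ have $|s|<\phi$ and $|s'|\le B$: the integer $b=(s-s')/\sqrt5$ is bounded, and then so is $a$. So the vectors $\phi^{k_n}u_n$ take finitely many values, and there are $n<m$ with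
$$u_n=\eta\,u_m,\qquad \eta=\phi^h,\ h\in\mathbb Z .$$

**Step 5: read off a trace.** Put $W=\sigma_{i_{n+1}}\cdots\sigma_{i_m}$, a non-empty word. Then $Wu_m=u_n=\eta u_m$. So $\eta$ is an eigenvalue of $W$, and since $\det W=1$ the other is $\eta^{-1}$. Therefore
$$\operatorname{tr}W=\phi^h+\phi^{-h}>0,\qquad(\operatorname{tr}W)'=(-1)^h(\phi^{-h}+\phi^{h})=\pm\operatorname{tr}W .$$
Write $\operatorname{tr}W=a+b\phi$ with $a,b\in\mathbb Z_{\ge0}$, so that $a-b/\phi=\pm(a+b\phi)$. With the sign $-$ we get $2a+b(\phi-1/\phi)=2a+b=0$, so $a=b=0$ and $\operatorname{tr}W=0$, which is false. With the sign $+$ we get $b(\phi+1/\phi)=0$, so $b=0$.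

**Step 6: show that $b=0$ is impossible.** If $0\ne s=\alpha+\beta\phi\in\mathcal N$, then $\phi s=\beta+(\alpha+\beta)\phi$ has a positive $\phi$-coefficient. So it is enough to write $\operatorname{tr}W$ as a sum of elements of $\mathcal N$, one of which is $\phi s$ with $s\ne0$. There are three cases.

If $W$ contains $\sigma_1$ or $\sigma_2$, move that letter to the front cyclically: $\operatorname{tr}W=\operatorname{tr}(\sigma_jV)$ with $j\in\{1,2\}$ and $V$ a word. Now
$$\operatorname{tr}(\sigma_1V)=\phi V_{11}+\phi V_{21}+V_{12}+\phi V_{22},\qquad \operatorname{tr}(\sigma_2V)=\phi V_{11}+V_{21}+\phi V_{12}+\phi V_{22}.$$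
Both contain $\phi V_{11}$, and $V_{11}\ne0$ because $V_{11}V_{22}=1+V_{12}V_{21}\ge1$. So $b\ge1$.

If $W$ involves exactly the letters $\sigma_0$ and $\sigma_3$, then cyclically $\operatorname{tr}W=\operatorname{tr}(\sigma_0V)=V_{11}+\phi V_{21}+V_{22}$ with $V$ a word in $\sigma_0,\sigma_3$ containing $\sigma_3$. Both letters are entrywise at least the identity matrix, so $V$ is entrywise at least $\sigma_3$, and $V_{21}\ge\phi>0$. So $b\ge1$.

If $W=\sigma_0^k$ with $k\ge1$, then $Wu_m=\eta u_m$ reads $(x_m+k\phi y_m,\,y_m)=\eta(x_m,y_m)$. As $y_m>0$, $\eta=1$, and then $k\phi y_m=0$, a contradiction. The case $W=\sigma_3^k$ is the same with coordinates exchanged, using $x_m>0$.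

So the process stops. $\blacksquare$

**Remark A (coordinates of points of $S$).** Here we use that $\Gamma$, being a lattice, is discrete. Let $w=\gamma e_1\in S\cap C$. By Lemma 4, $w=c\,Me_i$; write $e_i=\rho e_1$ with $\rho\in\Gamma$. Then $\delta=(M\rho)^{-1}\gamma\in\Gamma$ has $\delta e_1=ce_1$. Its entries lie in $\mathcal O$ and its determinant is $1$, so $c$ is a unit and $\delta$ is upper triangular with diagonal $c,c^{-1}$. For $j\in\mathbb Z$,
$$\delta^j\sigma_0\delta^{-j}=\begin{pmatrix}1&c^{2j}\phi\\0&1\end{pmatrix}.$$
If $c\ne1$, these non-identity elements of $\Gamma$ come arbitrarily close to the identity, which contradicts discreteness. So $c=1$ and $w=Me_i$ has coordinates in $\mathcal N$. As $r\in\Gamma$ rotates any point of $S$ into $C$ and changes coordinates only in sign and order, every coordinate of a point of $S$ has absolute value in $\mathcal N$. In particular nonzero coordinates have absolute value at least $1$, as announced in Section 1. Also, since only finitely many elements of $\mathcal N$ lie below a given bound, a bounded region contains finitely many points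 of $S$.

## 5. Points $\phi^k(p\phi,q)$ of $S$ with $k$ arbitrarily large

**Lemma 5.** For every $\Lambda>0$ there are coprime positive integers $p,q$ and a unit $\lambda=\phi^k>\Lambda$ with $v=\lambda(p\phi,q)\in S$.

We use the matrix
$$L=\sigma_0\sigma_3=\begin{pmatrix}1+\phi^2&\phi\\\phi&1\end{pmatrix},\qquad L'=\begin{pmatrix}1+\phi^{-2}&-\phi^{-1}\\-\phi^{-1}&1\end{pmatrix}.$$
Its virtue is that it expands the quadrant more than its conjugate can expand anything. To measure this, recall that for a matrix $A$ with non-negative entries and a vector $w$ with non-negative coordinates, $\|Aw\|_1$ is the sum of the column sums of $A$ weighted by the coordinates of $w$. For arbitrary $A,w$, $\|Aw\|_1$ is at most $\|w\|_1$ times the largest column sum of absolute values.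

**Step 1: choose the ray inside $L^m(C)$.** Fix $m\ge1$. The columns of $L^m$ are linearly independent vectors of $C$, so the ratios $x/y$ of vectors in $L^m(C)$ fill an interval of positive length in $[0,\infty]$. The numbers $p\phi/q$ are dense in $(0,\infty)$. So there are coprime positive integers $p,q$ with $u:=(p\phi,q)\in L^m(C)$.

**Step 2: find the point of $S$ on this ray.** The vector $L^{-m}u$ lies in $\mathcal O^2\cap C$. By Lemma 4, $L^{-m}u=c\,Me_i$ with $M$ a word, $c\in\mathcal O$, $c>0$. So $u=c\,L^mz$ with $z:=Me_i$, whose coordinates lie in $\mathcal N$. Hence $c$ divides $p\phi$ and $q$ in $\mathcal O$, and, as $\phi$ is a unit, it divides $p$ and $q$. The coprime integers $p,q$ satisfy $\alpha p+\beta q=1$ with $\alpha,\beta\in\mathbb Z$, so $c$ divides $1$. Thus $c$ is a positive unit, $c=\lambda^{-1}$ with $\lambda=\phi^k$, and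
$$v:=\lambda u=\lambda(p\phi,q)=L^mMe_i\in S,$$
because $e_1,e_2\in S$.

**Step 3: compare $v$ with $v'$.** The column sums of $L$ are $1+\phi^2+\phi=2\phi^2$ and $\phi+1=\phi^2$. All vectors $L^jz$ are non-negative, so each application of $L$ multiplies the norm by at least $\phi^2$, and $\|v\|_1\ge\phi^{2m}\|z\|_1$. The column sums of absolute values of $L'$ are $1+\phi^{-2}+\phi^{-1}=2$ and $\phi^{-1}+1=\phi<2$. So, using (4) in the last step,
$$\|v'\|_1=\|(L')^mz'\|_1\le2^m\|z'\|_1\le2^m\|z\|_1 .$$

**Step 4: conclude that $\lambda$ is large.** Since $|\lambda'|=\lambda^{-1}$, we have $\|v\|_1=\lambda(p\phi+q)$ and $\|v'\|_1=\lambda^{-1}(p\phi^{-1}+q)$. Therefore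
$$\Big(\frac{\phi^2}{2}\Big)^m\le\frac{\|v\|_1}{\|v'\|_1}=\lambda^2\,\frac{p\phi+q}{p\phi^{-1}+q}\le\lambda^2\phi^2 ,$$
the last inequality because $p\phi+q\le\phi^2(p\phi^{-1}+q)$. As $\phi^2/2>1$, letting $m\to\infty$ gives $\lambda\to\infty$. $\blacksquare$

For $m=1$ the construction can be watched. The cone $L(C)$ consists of the vectors with $x/y\in[\phi,\sqrt5]$, and it contains $u=(4\phi,3)$. One computes $L^{-1}u=(4\phi-3\phi,\ -4\phi^2+3(1+\phi^2))=(\phi,\,3-\phi^2)=(\phi,\phi^{-2})$. By the chain displayed before Lemma 4, this is $\phi^{-3}\sigma_0^2\sigma_1e_2$. So $\phi^3(4\phi,3)=L\sigma_0^2\sigma_1e_2\in S$, which yields progressions with gap $\phi^{-2}$.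

## 6. Proof of Theorem 2

**Step 1: choose the unit.** Given $n$ and $\epsilon$, Lemma 5 provides coprime positive $p,q$ and $\lambda=\phi^k>n\phi/\epsilon$ with $v=\lambda(p\phi,q)\in S$. Let $g\in\Gamma$ satisfy $ge_1=v$.

**Step 2: take a progression along $v$.** Lemma 3 provides $z_1,\dots,z_n\in S$ with $z_i-z_j=(i-j)\phi(p\phi,q)=(i-j)\,\phi\lambda^{-1}v$.

**Step 3: pull back.** By (3), the points $x_j=g^{-1}z_j\in S$ satisfy
$$x_i-x_j=(i-j)\,\phi\lambda^{-1}e_1=(i-j)\,\phi^{1-k}e_1 .$$
So they are distinct, they lie on one horizontal line in arithmetic progression, and $\|x_i-x_j\|\le(n-1)\phi\lambda^{-1}<\epsilon$. $\blacksquare$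

In particular, the statement posed in the problem is true. Note the order of choices: $p,q,k$ are chosen to make the gap small, and for that same $k$ the progression can be as long as we please. The next theorem exploits this.

## 7. Dense segments, arbitrary patterns, other directions, colorings

**Theorem 6.**

1. (Progressions.) There is an infinite set $E\subset\mathbb Z$, unbounded above, such that for every $k\in E$ and every $n$, $S$ contains a horizontal arithmetic progression of length $n$ with difference exactly $(\phi^{1-k},0)$. The set of $t>0$ such that, for every $n$, $S$ contains a horizontal arithmetic progression of length $n$ and difference $(t,0)$ is dense in $(0,\infty)$.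
2. (Dense segments, all patterns.) For all $R,\epsilon>0$ there is a horizontal segment of length $R$ in which $S$ is $\epsilon$-dense. For all real $f_1,\dots,f_n$ (repetitions allowed) and $\delta>0$ there are distinct $x_1,\dots,x_n\in S$ on a horizontal line and a point $w$ of that line with $\|x_i-w-f_ie_1\|<\delta$ for all $i$.
3. (Classification of directions.) Let $\ell$ be a line through $0$. If its slope lies in $K\cup\{\infty\}$, then for all $n,\epsilon$ some line parallel to $\ell$ contains $n$ distinct points of $S$ with pairwise distances $<\epsilon$, in arithmetic progression. Otherwise every line parallel to $\ell$ contains at most one point of $S$. So the property holds for the direction $\ell$ if and only if the slope of $\ell$ is in $\mathbb Q(\sqrt5)\cup\{\infty\}$.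
4. (Partition regularity.) If $S=S_1\cup\dots\cup S_r$, then some $S_i$ alone contains, for all $n,\epsilon$, an $n$-term horizontal arithmetic progression of diameter $<\epsilon$.

**Part 1: fix the gap, then vary the length.** Let $E$ be the set of $k$ for which $\phi^k(p\phi,q)\in S$ for some coprime $p,q>0$. It is unbounded above by Lemma 5, hence infinite. For $k\in E$ and any $n$, Steps 2 and 3 of Section 6 give a progression of length $n$ with difference $(\phi^{1-k},0)$. Taking every $h$-th term of a progression of length $(n-1)h+1$ gives length $n$ and difference $(h\phi^{1-k},0)$, for every $h\in\mathbb N$, $k\in E$. The numbers $h\phi^{1-k}$ are dense in $(0,\infty)$ because $\phi^{1-k}$, $k\in E$, can be made arbitrarily small.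

**Part 2: use the progression as a ruler.** For the first claim, take $k\in E$ with $t=\phi^{1-k}<\epsilon$ and a progression of step $t$ with more than $R/t+1$ terms. It spans more than $R$. The segment of length $R$ that starts at its leftmost term is covered: each of its points is at distance less than $t<\epsilon$ from the nearest term to its left (or is itself a term), and that term lies in the segment.

For the second claim, take $t\in\{\phi^{1-k}:k\in E\}$ with $2\delta/t>n+1$. An open interval of length $2\delta$ contains at least $2\delta/t-1>n$ multiples of $t$. So each $(f_i-\delta,f_i+\delta)$ contains at least $n$ of them, and we can choose distinct integers $m_1,\dots,m_n$ one after another with $|tm_i-f_i|<\delta$: when $m_i$ is chosen, at most $n-1$ values are already taken. By Part 1 there is a progression $\{w+tme_1:|m|\le\max_i|m_i|\}\subset S$. Set $x_i=w+tm_ie_1$. These points are distinct and $\|x_i-w-f_ie_1\|=|tm_i-f_i|<\delta$.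

**Part 3: move the horizontal direction by $\Gamma$.** Suppose that the slope of $\ell$ is in $K\cup\{\infty\}$. Then $\ell$ contains a nonzero vector of $\mathcal O^2$: if the slope is $\alpha/\beta$ with $\alpha,\beta\in\mathcal O$, $\beta\ne0$, take $(\beta,\alpha)$; if it is $\infty$, take $e_2$. Some power of the rotation $r$ carries this vector into $C$, and there Lemma 4 writes it as $c\,Me_i$. Undoing the rotation and using $e_2\in\Gamma e_1$, we get $\ell=\mathbb R\,ge_1$ for some $g\in\Gamma$. By Theorem 2 there is a horizontal $n$-term progression in $S$ of diameter less than $\epsilon/\|ge_1\|$. Its image under $g$ lies in $S$; a horizontal difference $se_1$ becomes $s\,ge_1$. So the image is an $n$-term progression on a line parallel to $\ell$, of diameter less than $\epsilon$.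

Conversely, $S\subset\mathcal O^2$, because $\Gamma$ has entries in $\mathcal O$. Two distinct points of $S$ differ by a nonzero vector of $\mathcal O^2$, whose slope is in $K\cup\{\infty\}$. So for any other slope a parallel line contains at most one point of $S$.

**Part 4: apply van der Waerden's theorem to one short progression at a time.** Van der Waerden's theorem says that for all $r,n$ there is $W=W(r,n)$ such that every coloring of a $W$-term progression with $r$ colors has a monochromatic $n$-term subprogression. Color each point of $S$ by the least $i$ with the point in $S_i$. For each $n$, apply the theorem to a $W(r,n)$-term horizontal progression in $S$ of diameter less than $1/n$, which exists by Theorem 2. Some color $i$ occurs for infinitely many $n$. Given $n$ and $\epsilon$, choose among these an $n'\ge n$ with $1/n'<\epsilon$; the first $n$ terms of the corresponding $n'$-term progression lie in $S_i$ and have diameter less than $\epsilon$. $\blacksquare$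

**Remark B (finitely many, on varying lines).** "Arbitrarily many" cannot be replaced by "infinitely many": points at pairwise distance less than $\epsilon$ lie in a bounded region, and such a region contains finitely many points of $S$ (Remark A). Nor can the line be fixed. If $c\ne0$, the set of points of $S$ on the line $y=c$ is discrete and invariant under $x\mapsto x+\phi c$. So it consists of finitely many points, repeated with period $\phi|c|$, and its smallest gap is positive. On the line $y=0$, Remark A applied to $w=xe_1$ with $x>0$ (take $M$ empty and $c=x$ in its argument) gives $x=1$, so $S$ meets this line only in $\pm e_1$. The crowding in Theorem 2 therefore occurs on lines that vary with $\epsilon$.
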